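\title{Non-uniform lattices in Baumslag--Solitar complexes}

\begin{abstract}
Let $X_{m,n}$ be the universal cover of the presentation complex of the Baumslag--Solitar group $BS(m,n)$, with the cell structure in which the annulus is cut into $d=\gcd(m,n)$ rectangles. We prove that the locally compact group $\operatorname{Aut}(X_{m,n})$ contains a non-uniform lattice if and only if $d\ge 2$. When $d\ge 2$, every positive real number is the covolume of a non-uniform lattice, and a lattice is uniform if and only if it is finitely generated, if and only if its finite subgroups have bounded order. The non-uniform lattices are built by combining $BS(m/d,n/d)$ with a group acting on the directed tree in which $d$ edges enter and $d$ edges leave every vertex.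
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The complexes $X_{m,n}$}

Throughout, $m,n$ are positive integers, $d=\gcd(m,n)$, and $m=dm'$, $n=dn'$, so that $\gcd(m',n')=1$. The Baumslag--Solitar group is
\[
BS(m,n)=\langle a,t\mid t^{-1}a^{n}t=a^{m}\rangle .
\]
Let $C=\mathbb{R}/\mathbb{Z}$ be the circle with one vertex, the image of $0$, and one edge. Let $S=S_{m,n}=\mathbb{R}\times[0,1]$ be the strip with the following cells. The vertices are the points $(i/n,0)$ and $(i/m,1)$, $i\in\mathbb{Z}$. The edges are the segments between consecutive vertices on the \emph{bottom side} $\mathbb{R}\times\{0\}$ and on the \emph{top side} $\mathbb{R}\times\{1\}$, together with the \emph{vertical edges} $\{j/d\}\times[0,1]$, $j\in\mathbb{Z}$. The $2$-cells are the rectangles $[j/d,(j+1)/d]\times[0,1]$; each has $n'$ edges on its bottom and $m'$ edges on its top.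

Form the annulus $S/((x,s)\sim(x+1,s))$ and glue its bottom circle to $C$ by $x\mapsto nx$ and its top circle to $C$ by $x\mapsto mx$. The result $Z_{m,n}$ is a finite CW complex with one vertex, homeomorphic to the standard presentation $2$-complex of $BS(m,n)$, and $\pi_1(Z_{m,n})\cong BS(m,n)$. Let $X=X_{m,n}$ be its universal cover with the lifted cell structure. It is a connected, locally finite $2$-complex on which $BS(m,n)$ acts freely with quotient $Z_{m,n}$. In particular $BS(m,n)$ acts simply transitively on the vertex set $V(X)$.

The lifts of $C$ are the \emph{branching lines}, or simply \emph{lines}; each is a copy of $\mathbb{R}$ with vertex set $\mathbb{Z}$, and every vertex of $X$ lies on exactly one of them. The lifts of $S$ are the \emph{strips}. Lines and strips are the vertices and edges of the Bass--Serre tree $T=T_{m,n}$ of $BS(m,n)$, and $X$ is homeomorphic to $T\times\mathbb{R}$. We direct each edge of $T$ from the bottom line of the strip to its top line. Then $T_{m,n}$ is the regular directed tree in which $n$ edges leave and $m$ edges enter every vertex, and we say accordingly that a strip \emph{leaves} its bottom line and \emph{enters} its top line.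

\subsection{The question and the results}

Let $G=\operatorname{Aut}(X_{m,n})$ be the group of combinatorial automorphisms of $X$ with the compact-open topology; it is a locally compact group. A \emph{lattice} in $G$ is a discrete subgroup $\Gamma$ such that $G/\Gamma$ carries a nonzero finite $G$-invariant Borel measure. It is \emph{uniform} if $G/\Gamma$ is compact and \emph{non-uniform} otherwise. Two subgroups of $G$ are \emph{commensurable} if their intersection has finite index in both, and two groups are \emph{abstractly commensurable} if they have isomorphic subgroups of finite index.

The group $BS(m,n)$ is a uniform lattice in $G$. It is known that $G$ is discrete if and only if $\gcd(m,n)=1$, and that $\operatorname{Aut}(X_{k,kn})$ contains uniform lattices that are not abstractly commensurable whenever $\gcd(k,n)\neq1$. The question that we answer comes from Forester's paper \cite{Forester}: \emph{does $\operatorname{Aut}(X_{m,n})$ contain non-uniform lattices?}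

\begin{theorem}\label{thm:A}
The group $\operatorname{Aut}(X_{m,n})$ contains a non-uniform lattice if and only if $\gcd(m,n)\ge2$.
\end{theorem}

For a subgroup $\Gamma\le G$ whose vertex stabilizers $\Gamma_x$ are finite, define the \emph{covolume}
\[
\operatorname{covol}(\Gamma)=\sum_{x\in\Gamma\backslash V(X)}\frac{1}{|\Gamma_x|}\in(0,\infty],
\]
the sum being over one vertex from each orbit. Thus $\operatorname{covol}(BS(m,n))=1$.

\begin{theorem}\label{thm:B}
If $\gcd(m,n)\ge2$, then for every real $r>0$ there is a non-uniform lattice in $\operatorname{Aut}(X_{m,n})$ of covolume exactly $r$. Consequently there are uncountably many non-uniform lattices that are pairwise non-commensurable, even up to conjugation in $\operatorname{Aut}(X_{m,n})$.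
\end{theorem}

\begin{theorem}\label{thm:C}
Let $\gcd(m,n)\ge2$ and let $\Gamma$ be a lattice in $\operatorname{Aut}(X_{m,n})$. The following are equivalent:
\begin{enumerate}
\item[(i)] $\Gamma$ is uniform;
\item[(ii)] $\Gamma$ is finitely generated;
\item[(iii)] the finite subgroups of $\Gamma$ have bounded order.
\end{enumerate}
In particular a non-uniform lattice is never finitely generated, never virtually torsion-free, and never abstractly commensurable to a uniform lattice.
\end{theorem}

\subsection{Why the answer depends only on $d$}

A discrete subgroup is a lattice exactly when its covolume is finite, and it is uniform exactly when it has finitely many orbits of vertices (Lemma~\ref{lem:criterion}). So a non-uniform lattice is a group with infinitely many vertex orbits whose stabilizers grow fast enough for the series $\sum 1/|\Gamma_x|$ to converge. The question is how much room $X$ leaves for large finite stabilizers.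

Consider an automorphism that fixes a line $L$ pointwise and preserves the directions on $T$. It can move a strip at $L$ only to a strip whose vertical edges meet $L$ in the same points. We shall see that the strips leaving $L$ fall into $n'$ families of $d$ strips with the same such points, and the strips entering $L$ into $m'$ families of $d$ strips. If $d=1$ nothing can move, vertex stabilizers in $G$ are finite, and no series as above converges. If $m=n=d$, then $X$ is the product of a tree with a line as a cell complex, and a suitable group acting on the tree, times $\mathbb{Z}$, is a non-uniform lattice. If $m\ne n$, then $n'$ edges on one side of a rectangle face $m'\neq n'$ edges on the other and this product structure is lost, but the freedom at each line is still that of permuting families of $d$ strips, as at a vertex of $T_{d,d}$. One is led to guess that $X_{m,n}$ is assembled from the rigid complex $X_{m',n'}$ and the flexible tree $T_{d,d}$, and that a group acting on $T_{d,d}$ can be carried over to $X_{m,n}$. This is what we prove.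

Section~\ref{sec:covol} reduces lattices to the covolume series. Section~\ref{sec:strips} characterizes $X_{m,n}$ by a local condition and settles the case $d=1$. Section~\ref{sec:example} works out the case $m=n=2$. Section~\ref{sec:ladder} builds groups acting on $T_{d,d}$ with prescribed volume, and Section~\ref{sec:fiber} transfers them to $X_{m,n}$, proving Theorems~\ref{thm:A} and~\ref{thm:B}. Section~\ref{sec:fg} proves Theorem~\ref{thm:C}; it uses only Sections~\ref{sec:covol} and~\ref{sec:strips}.

\section{Lattices and covolume}\label{sec:covol}

We regard an automorphism of $X$ as a permutation of the cells, realized by the map that is affine on each cell. The topology of $G$ is then that of pointwise convergence on the countable set of cells, so $G$ is Hausdorff and second countable. A vertex stabilizer $G_x$ is open by definition of the topology. It is compact because $X$ is connected and locally finite: every cell has a finite $G_x$-orbit, so $G_x$ is a closed subset of a product of finite sets.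

The covolume series will be used for three different actions. If a group $\Gamma$ acts on a set $\Omega$ with finite stabilizers, put
\[
\operatorname{vol}(\Gamma,\Omega)=\sum_{x\in\Gamma\backslash\Omega}\frac1{|\Gamma_x|},
\]
so that $\operatorname{covol}(\Gamma)=\operatorname{vol}(\Gamma,V(X))$. For a free action this is the number of orbits.

\begin{lemma}\label{lem:index}
If $\Gamma$ acts on $\Omega$ with finite stabilizers and $\Gamma'\le\Gamma$ has finite index $k$, then $\operatorname{vol}(\Gamma',\Omega)=k\operatorname{vol}(\Gamma,\Omega)$.
\end{lemma}

\begin{proof}
It suffices to treat one orbit $\Gamma x$; put $H=\Gamma_x$. The $\Gamma'$-orbits in $\Gamma x$ correspond to the double cosets $\Gamma'\gamma H$, and $\Gamma'_{\gamma x}=\Gamma'\cap\gamma H\gamma^{-1}$. The same double cosets correspond to the orbits of $H$ acting on the right on the $k$-element set $\Gamma'\backslash\Gamma$, and the orbit of $\Gamma'\gamma$ has $|H|/|H\cap\gamma^{-1}\Gamma'\gamma|=|H|/|\Gamma'_{\gamma x}|$ elements. Summing over the double cosets gives $k=|H|\operatorname{vol}(\Gamma',\Gamma x)$.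
\end{proof}

\begin{lemma}\label{lem:criterion}
A subgroup $\Gamma\le G$ is discrete if and only if all its vertex stabilizers are finite. A discrete subgroup $\Gamma$ is a lattice if and only if $\operatorname{covol}(\Gamma)<\infty$, and $G/\Gamma$ is compact if and only if $\Gamma\backslash V(X)$ is finite.
\end{lemma}

\begin{proof}
A discrete subgroup is closed, so it meets the compact group $G_x$ in a compact discrete set, which is finite. Conversely, if $\Gamma_x=\Gamma\cap G_x$ is finite, then $\Gamma$ has a finite open subgroup and is discrete.

Fix a vertex $x$, put $U=G_x$, and let $\mu$ be a left Haar measure on $G$. We first show that $G$ is unimodular, that is, that the homomorphism $\Delta\colon G\to\mathbb{R}_{>0}$ defined by $\mu(Ag)=\Delta(g)\mu(A)$ is trivial. (A locally compact group containing a lattice is unimodular \cite[Remark 1.9]{Raghunathan}; the following count gives what we need without presupposing that $BS(m,n)$ is a lattice.) Since $Uu=U$ for $u\in U$ and $0<\mu(U)<\infty$, the function $\Delta$ is trivial on $U$, hence constant on each double coset $UgU$. A left coset $hU$ is the set of elements taking $x$ to $hx$, so it contains exactly one element of $BS(m,n)$, which is simply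 transitive on vertices. Taking inverses, the same holds for every right coset $Uh$. Hence the compact set $UgU$ is a union of $k$ left cosets and also of $k$ right cosets, where $k=|UgU\cap BS(m,n)|<\infty$. This gives $k\mu(U)=\mu(UgU)=k\Delta(g)\mu(U)$, so $\Delta(g)=1$.

Now let $\Gamma$ be discrete. Recall that for a discrete subgroup of a unimodular group, the space $G/\Gamma$ carries a nonzero invariant Radon measure $\nu$, unique up to scaling, which can be normalized so that
\begin{equation}\label{eq:weil}
\int_G f\,d\mu=\int_{G/\Gamma}\sum_{\gamma\in\Gamma}f(h\gamma)\,d\nu(h\Gamma)
\end{equation}
for every continuous $f$ with compact support. The space $G/\Gamma$ is locally compact, Hausdorff and second countable, so every finite Borel measure on it is Radon. Therefore $\Gamma$ is a lattice if and only if $\nu(G/\Gamma)<\infty$.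

The space $G/\Gamma$ is the disjoint union of the compact open sets $Ug\Gamma/\Gamma$, one for each double coset. Apply \eqref{eq:weil} to the indicator function $f$ of $Ug$. The inner sum vanishes unless $h\Gamma=ug\Gamma$ for some $u\in U$, and then it counts the $\gamma$ with $ug\gamma\in Ug$, that is, the elements of $\Gamma\cap g^{-1}Ug=\Gamma_{g^{-1}x}$. As $\mu(Ug)=\mu(U)$, we get $\nu(Ug\Gamma/\Gamma)=\mu(U)/|\Gamma_{g^{-1}x}|$. Since $G$ is transitive on vertices, $Ug\Gamma\mapsto\Gamma g^{-1}x$ is a bijection from double cosets to $\Gamma$-orbits of vertices. Hence $\nu(G/\Gamma)=\mu(U)\operatorname{covol}(\Gamma)$, and $G/\Gamma$ is compact if and only if the number of orbits is finite.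
\end{proof}

\section{A local description of $X_{m,n}$}\label{sec:strips}

Our lattices will be constructed on a complex that is not presented as a cover of $Z_{m,n}$, and we need a way to recognize it as $X_{m,n}$. The data to record are the positions at which the vertical edges of each strip meet its two boundary lines. Call the endpoints $(j/d,0)$ and $(j/d,1)$ of the vertical edges the \emph{feet} of the strip on its bottom and top side.

\begin{lemma}\label{lem:extend}
Let $\psi$ be a cellular automorphism of one side of $S$ that preserves the set of feet. Then $\psi(x)=\pm x+k/d$ for some $k\in\mathbb{Z}$, and $(x,s)\mapsto(\pm x+k/d,s)$ is the unique cellular automorphism of $S$ that preserves each side and extends $\psi$.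
\end{lemma}

\begin{proof}
A cellular automorphism of a side has the form $x\mapsto\pm x+c$, and it sends the foot $0$ to a foot only if $c=k/d$. Since $k/d=kn'/n=km'/m$, the map $(x,s)\mapsto(\pm x+k/d,s)$ preserves the vertices on both sides and the vertical edges, so it is cellular. Any extension sends each vertical edge to the vertical edge with the foot prescribed by $\psi$. It is therefore determined on the feet of the other side, hence on that side, hence on all cells.
\end{proof}

\begin{definition}\label{def:strip}
An \emph{$(m,n)$-strip complex} consists of a directed tree $\mathcal{T}$ and a complex $W$ obtained from disjoint lines $L_u=\mathbb{R}$ with vertex set $\mathbb{Z}$, one for each vertex $u$ of $\mathcal{T}$, by attaching for each edge $e\colon u\to v$ a copy $S_e$ of $S$ along cellular isomorphisms $\mathbb{R}\times\{0\}\to L_u$ and $\mathbb{R}\times\{1\}\to L_v$. The feet of $S_e$ form a residue class $\rho^-(e)\in\mathbb{Z}/n'$ in $L_u$ and a residue class $\rho^+(e)\in\mathbb{Z}/m'$ in $L_v$. We require: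
\begin{enumerate}
\item[$(*)$] for every vertex $u$, each class in $\mathbb{Z}/n'$ equals $\rho^-(e)$ for exactly $d$ edges $e$ leaving $u$, and each class in $\mathbb{Z}/m'$ equals $\rho^+(e)$ for exactly $d$ edges $e$ entering $u$.
\end{enumerate}
\end{definition}

For example, take $(m,n)=(2,4)$, so $d=2$, $m'=1$, $n'=2$. Condition $(*)$ asks that four strips leave each line, two with feet at the even integers and two with feet at the odd integers, and that two strips enter it, with feet at all integers.

\begin{lemma}\label{lem:Xstrip}
The complex $X_{m,n}$ is an $(m,n)$-strip complex over $T_{m,n}$.
\end{lemma}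

\begin{proof}
Identify each line $L$ with $\mathbb{R}$ so that the covering $L\to C$ is $y\mapsto y\bmod 1$. A lift $S\to X$ of the map $S\to Z_{m,n}$ with bottom side in $L$ is given on the bottom side by $x\mapsto nx+c$, and there is exactly one such lift for each $c\in\mathbb{Z}$. Two lifts have the same image if and only if they differ by a deck transformation $x\mapsto x+k$, $k\in\mathbb{Z}$, of the covering of the annulus by $S$, that is, if and only if their parameters $c$ agree modulo $n$. So the strips leaving $L$ are indexed by $c\in\mathbb{Z}/n$. The feet of the strip $c$ are the points $nj/d+c=n'j+c$, which form the class of $c$ modulo $n'$, and each class modulo $n'$ is the image of exactly $d$ classes modulo $n$. For strips entering $L$, replace the bottom side by the top side and $n,n'$ by $m,m'$.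
\end{proof}

\begin{lemma}\label{lem:unique}
Any two $(m,n)$-strip complexes are isomorphic.
\end{lemma}

\begin{proof}
Let $W,\overline{W}$ be strip complexes over $\mathcal{T},\overline{\mathcal{T}}$. Choose base vertices, and let $W_k$ and $\overline{W}_k$ be the unions of the lines and strips over the balls of radius $k$. We construct isomorphisms $\varphi_k\colon W_k\to\overline{W}_k$, each extending the previous one, that take lines to lines and strips to strips and preserve directions. Let $\varphi_0$ be any cellular isomorphism of the base lines.

Given $\varphi_k$, let $u$ be a vertex at distance $k$ from the base vertex and let $\varphi_k(L_u)=L_{\bar u}$. The map $L_u\to L_{\bar u}$ has the form $y\mapsto\pm y+c$ with $c\in\mathbb{Z}$, so it induces bijections of $\mathbb{Z}/n'$ and of $\mathbb{Z}/m'$. By $(*)$, for each direction and each class there are $d$ edges at $u$ with that direction and class, and $d$ edges at $\bar u$ with the same direction and the image class. If $k\ge1$, the edge at $u$ toward the base vertex is already matched by $\varphi_k$ with the edge at $\bar u$ toward the base vertex; the two have the same direction, and their classes correspond because $\varphi_k$ sends vertical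 edges to vertical edges. So the remaining edges at $u$ can be matched bijectively with the remaining edges at $\bar u$, respecting direction and class. If $e$ is matched with $\bar e$, then $L_u\to L_{\bar u}$ takes the feet of $S_e$ onto the feet of $S_{\bar e}$, and by Lemma~\ref{lem:extend} it extends to an isomorphism $S_e\to S_{\bar e}$, which also defines an isomorphism of the far lines. Because $\mathcal{T}$ and $\overline{\mathcal{T}}$ are trees, every vertex at distance $k+1$ is the far end of exactly one such edge, so these extensions do not conflict and together define $\varphi_{k+1}$. The union of the $\varphi_k$ is an isomorphism $W\to\overline{W}$.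
\end{proof}

\begin{remark}\label{rem:nondiscrete}
The matching step has a choice exactly when $d\ge2$. In that case take $W=\overline{W}=X$ and $\varphi_k$ the identity, with $k\geq 1$. At a vertex $u$ at distance $k$, in the direction not used by the edge toward the base vertex, each class still has $d\ge2$ unmatched edges; permuting them nontrivially gives a nontrivial automorphism that fixes $W_k$ pointwise. Every finite set of cells lies in some $W_k$, so $G$ is not discrete.
\end{remark}

We next record that $G$ respects the decomposition into lines and strips.

\begin{lemma}\label{lem:tree}
Suppose $m+n\ge3$. Then $G$ permutes the lines and the strips, and so acts on the undirected tree underlying $T$. If $m\ne n$, this action preserves the directions of the edges.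
\end{lemma}

\begin{proof}
An edge of a line lies in one rectangle of each strip at that line, so in $m+n\ge3$ rectangles, while a vertical edge lies in two. Hence $G$ preserves the union of the lines. Its components are the lines, and the closures of the components of its complement are the strips. If $m\ne n$ then $m'\ne n'$, and an automorphism cannot take the $n'$ bottom edges of a rectangle to the $m'$ top edges of another.
\end{proof}

\begin{proposition}\label{prop:coprime}
If $\gcd(m,n)=1$, then the vertex stabilizers of $G$ are finite and every lattice in $G$ is uniform.
\end{proposition}

\begin{proof}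
Suppose first that $m\ne n$; then $m+n\ge3$ and Lemma~\ref{lem:tree} applies. Let $g\in G$ fix a line $L$ pointwise. It preserves the direction and the feet of each strip at $L$, and by $(*)$ with $d=1$ these determine the strip. So $g$ preserves every strip at $L$, and by the uniqueness in Lemma~\ref{lem:extend} it fixes that strip pointwise, together with its far line. By induction along $T$ we get $g=1$. Thus $G_x$ embeds in the group of cellular automorphisms of the line through $x$ that fix $x$, and $|G_x|\le2$. If $m=n=1$, then $X$ is the plane tiled by squares. An automorphism fixing a square pointwise fixes the adjacent squares pointwise, hence is trivial; as four squares contain $x$ and at most two symmetries of a square fix a given corner, $|G_x|\le8$.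

Let $\Gamma$ be a lattice. Every term of the convergent series $\operatorname{covol}(\Gamma)$ is at least $1/8$, so there are finitely many terms, and $\Gamma$ is uniform by Lemma~\ref{lem:criterion}.
\end{proof}

\section{The case $m=n=2$}\label{sec:example}

Let $D=T_{d,d}$, the directed tree in which $d$ edges enter and $d$ edges leave each vertex. When $m=n=d$ we have $m'=n'=1$, the rectangles are squares, and $(*)$ only prescribes the numbers of entering and leaving edges. So $D\times\mathbb{R}$, with the product cell structure, is a $(d,d)$-strip complex, and $X_{d,d}\cong D\times\mathbb{R}$ by Lemmas~\ref{lem:Xstrip} and~\ref{lem:unique}. If $\Lambda$ is a group of automorphisms of the tree with finite vertex stabilizers, then $\Lambda\times\mathbb{Z}$ acts faithfully by $(\lambda,k)(z,y)=(\lambda z,y+k)$. The vertex $(v,y)$ has stabilizer $\Lambda_v\times\{0\}$, and two vertices are in the same orbit exactly when their first coordinates are in the same $\Lambda$-orbit. Hence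
\begin{equation}\label{eq:product}
\operatorname{covol}(\Lambda\times\mathbb{Z})=\operatorname{vol}(\Lambda,VD),
\end{equation}
and we need a group $\Lambda$ with infinitely many vertex orbits and finite volume. Such groups are produced by Bass--Serre theory, which we recall.

\subsection{Graphs of groups}\label{ss:BS}

A \emph{graph of groups} consists of a connected directed graph $Y$, groups $A_v$ and $A_e$ for its vertices and edges, and for each edge $e\colon u\to v$ injective homomorphisms $\alpha_e\colon A_e\to A_u$ and $\omega_e\colon A_e\to A_v$. We call $[A_u:\alpha_e(A_e)]$ and $[A_v:\omega_e(A_e)]$ the \emph{indices} of $e$ at its origin and at its end. Choose a maximal subtree $Y_0$ of $Y$. The \emph{fundamental group} $\Lambda$ is the quotient of the free product of the groups $A_v$ and the free group on letters $t_e$ by the relations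
\[
t_e^{-1}\alpha_e(x)t_e=\omega_e(x)\quad(x\in A_e),\qquad t_e=1\quad(e\in Y_0).
\]
The structure theorem states that each $A_v$ embeds in $\Lambda$, and that the following directed graph $\widetilde{Y}$ is a tree: its vertices are the cosets $\lambda A_v$, its edges are the cosets $\lambda\alpha_e(A_e)$ (cosets for different $v$, or different $e$, being regarded as different), and for $e\colon u\to v$ the edge $\lambda\alpha_e(A_e)$ goes from $\lambda A_u$ to $\lambda t_eA_v$. The group $\Lambda$ acts on $\widetilde{Y}$ by left multiplication, preserving directions, with quotient $Y$ and with vertex stabilizers conjugate to the groups $A_v$. At a vertex of $\widetilde{Y}$ over $v$, the number of leaving edges is the sum of the indices at $v$ of the edges of $Y$ leaving $v$, and the number of entering edges is the sum of the indices at $v$ of the edges of $Y$ entering $v$. The action need not be faithful; its kernel is a normal subgroup of $\Lambda$ contained in every $\alpha_e(A_e)$.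

\subsection{A ray and a ladder}

The first guess for $Y$ is a ray with growing groups.

\begin{example}\label{ex:ray}
Let $Y$ be the ray $v_0\to v_1\to v_2\to\cdots$ with $A_{v_0}=\mathbb{Z}/4$ and $A_{v_k}=(\mathbb{Z}/3)^k$ for $k\ge1$. Give $v_0\to v_1$ the trivial group, and for $k\ge1$ give $v_k\to v_{k+1}$ the group $(\mathbb{Z}/3)^k$, with the identity at $v_k$ and an inclusion of index $3$ at $v_{k+1}$. The indices add up to $4$ at $v_0$ and to $3+1$ at every other vertex, so $\widetilde{Y}$ is the $4$-regular tree, which underlies $T_{2,2}$. The action is faithful because one edge group is trivial. By \eqref{eq:product} and Lemma~\ref{lem:criterion}, $\Lambda\times\mathbb{Z}$ is a non-uniform lattice in $\operatorname{Aut}(X_{2,2})$ of covolume $\frac14+\sum_{k\ge1}3^{-k}=\frac34$.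
\end{example}

This example ignores the directions on $T_{2,2}$, which is harmless for $m=n$. For $m\ne n$ the directions are preserved by all of $G$, and the construction of Section~\ref{sec:fiber} requires a group $\Lambda$ that preserves the directions on $D$. This is a real constraint. Let $\Lambda$ be such a group, with finite stabilizers. The $\Lambda_v$-orbit of an edge $e$ at $v$ has $|\Lambda_v|/|\Lambda_e|$ elements, so summing $1/|\Lambda_e|$ over the orbits of edges leaving $v$ gives $d/|\Lambda_v|$, and so does summing over the orbits of edges entering $v$. In other words, the positive weights $1/|\Lambda_e|$ form a flow on the quotient graph $\Lambda\backslash D$ with equal inflow and outflow at each vertex, hence with equal inflow and outflow for each finite set of vertices. No single edge can cut off a finite part of the quotient, so the quotient is not a ray. What flows out toward infinity must come back, and for the volume to be finite the flow must decay on the way out. A ladder achieves both.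

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth]
\node (a0) at (0,2) {$a_0$}; \node (a1) at (3,2) {$a_1$}; \node (a2) at (6,2) {$a_2$}; \node (a3) at (9,2) {$\cdots$};
\node (b0) at (0,0) {$b_0$}; \node (b1) at (3,0) {$b_1$}; \node (b2) at (6,0) {$b_2$}; \node (b3) at (9,0) {$\cdots$};
\foreach \i/\j in {0/1,1/2,2/3} {
  \draw[->] (a\i) -- node[above,pos=0.1] {\scriptsize $1$} node[above,pos=0.9] {\scriptsize $2$} (a\j);
  \draw[->] (b\j) -- node[below,pos=0.1] {\scriptsize $2$} node[below,pos=0.9] {\scriptsize $1$} (b\i);
  \draw[->] (a\i) -- node[right,pos=0.15] {\scriptsize $1$} node[right,pos=0.85] {\scriptsize $1$} (b\i);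
}
\draw[->] (b0) to[bend left=70] node[left,pos=0.15] {\scriptsize $2$} node[left] {$\varepsilon$} node[left,pos=0.85] {\scriptsize $2$} (a0);
\node at (0,-0.9) {$\mathbb{Z}/2$}; \node at (3,-0.9) {$(\mathbb{Z}/2)^2$}; \node at (6,-0.9) {$(\mathbb{Z}/2)^3$};
\end{tikzpicture}
\caption{A graph of groups whose Bass--Serre tree is the directed tree $T_{2,2}$. Both vertices of a column carry the group written below it. The number at each end of an edge is the index of the edge group in the vertex group at that end. At every vertex the indices of the leaving edges add up to $2$, and so do those of the entering edges.}\label{fig:ladder}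
\end{figure}

\begin{example}\label{ex:ladder}
Let $E_k=(\mathbb{Z}/2)^{k+1}$, with $E_k\subset E_{k+1}$ as the first $k+1$ coordinates. Take vertices $a_k,b_k$ ($k\ge0$) with group $E_k$, and edges $a_k\to b_k$, $a_k\to a_{k+1}$, $b_{k+1}\to b_k$ with group $E_k$ and the inclusion maps, and one more edge $\varepsilon\colon b_0\to a_0$ with trivial group; see Figure~\ref{fig:ladder}. At $a_k$, two edges of index $1$ leave and one edge of index $2$ enters. At $b_k$, two edges of index $1$ enter and one edge of index $2$ leaves. So $\widetilde{Y}=T_{2,2}$ as directed trees, the action is faithful because $A_\varepsilon$ is trivial, and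
\[
\operatorname{vol}(\Lambda,VD)=\sum_{k\ge0}\frac{2}{2^{k+1}}=2 .
\]
In terms of the flow, one unit enters $a_0$ along $\varepsilon$; at each $a_k$ half of what arrives goes down the rung and half goes on; and the bottom row collects everything and returns it to $\varepsilon$. The group $\Lambda\times\mathbb{Z}$ is a non-uniform lattice of covolume $2$ in $\operatorname{Aut}(X_{2,2})$ that preserves directions.
\end{example}

Two tasks remain: to adjust the ladder so that its volume is a prescribed number, and to replace the product with $\mathbb{Z}$ by a construction that works for $m\neq n$.

\section{Ladders of prescribed volume}\label{sec:ladder}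

\begin{proposition}\label{prop:ladder}
Let $d\ge2$ and $r>0$. There is a group $\Lambda$ of direction-preserving automorphisms of $D=T_{d,d}$ with finite vertex stabilizers, infinitely many vertex orbits, and $\operatorname{vol}(\Lambda,VD)=r$.
\end{proposition}

For general $d$ the ladder has $d-1$ parallel edges in each rung, and the groups grow by a factor $d$ from one column to the next. If the group in column $0$ has order $d^N$, the volume is $\sum_k2d^{-N-k}=d^{-N}\frac{2d}{d-1}$, which is at most $r$ for $N$ large. To make up the difference we stretch the vertex $a_k$ into a chain of $j_k+1$ vertices joined by $d$ parallel edges; this adds $j_kd^{-N-k}$ to the volume, and the $j_k$ can be read off from an expansion in base $d$. The price of a large $N$ is that the group of $\varepsilon$ must have index $d$ in a group of order $d^N$, so it is no longer trivial and faithfulness needs an argument. If the two maps of $\varepsilon$ were equal, their common image would be normalized by $t_\varepsilon$, and in this graph of abelian groups it would act trivially. We therefore let the two maps differ by a shift of coordinates.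

The hypothesis $d\ge2$ is needed for the rungs to exist. For $d=1$ the tree $D$ is a line, its direction-preserving automorphisms are translations, and a subgroup of finite volume has finitely many orbits.

\begin{proof}[Proof of Proposition~\ref{prop:ladder}]
Let $F=\mathbb{Z}/d$. Choose $N\ge1$ with $d^Nr\ge\frac{2d}{d-1}$, and write
\[
d^Nr-\frac{2d}{d-1}=\sum_{k\ge0}j_kd^{-k},
\]
where $j_0\ge0$ is the integer part of the left side and $j_1,j_2,\ldots\in\{0,\dots,d-1\}$ are the digits of its fractional part in base $d$. Let $E_k=F^{N+k}$, with $E_k\subset E_{k+1}$ as the first $N+k$ coordinates, a subgroup of index $d$.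

\emph{The graph of groups.} For each $k\ge0$ take vertices $a_{k,0},a_{k,1},\dots,a_{k,j_k}$ and $b_k$, all with group $E_k$. The edges are as follows.
\begin{enumerate}
\item[(1)] For $1\le i\le j_k$: $d$ edges $a_{k,i-1}\to a_{k,i}$ with group $E_k$ and identity maps.
\item[(2)] For $k\ge0$: $d-1$ edges $a_{k,j_k}\to b_k$ with group $E_k$ and identity maps.
\item[(3)] For $k\ge0$: one edge $a_{k,j_k}\to a_{k+1,0}$ with group $E_k$, the identity at its origin and the inclusion at its end.
\item[(4)] For $k\ge0$: one edge $b_{k+1}\to b_k$ with group $E_k$, the inclusion at its origin and the identity at its end.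
\item[(5)] One edge $\varepsilon\colon b_0\to a_{0,0}$ with group $F^{N-1}$ and maps $\alpha_\varepsilon(x)=(x,0)$ and $\omega_\varepsilon(x)=(0,x)$, both of index $d$ in $E_0=F^N$.
\end{enumerate}
The graph is connected: edges of types (1) and (3) join all the $a_{k,i}$ in a row, and since $d-1\ge1$ each $b_k$ is joined to $a_{k,j_k}$. Example~\ref{ex:ladder} is the case $d=2$, $N=1$, $j_k=0$. The indices at each vertex are listed below.
\begin{center}
\begin{tabular}{lll}
vertex & direction & edges and indices\\
\hline
$a_{k,i}$, $i<j_k$ & leaving & $d$ edges of type (1), index $1$\\
$a_{k,j_k}$ & leaving & $d-1$ edges of type (2) and one of type (3), index $1$\\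
$a_{k,i}$, $i>0$ & entering & $d$ edges of type (1), index $1$\\
$a_{k,0}$ & entering & one edge, of type (3) or (5), index $d$\\
$b_k$ & leaving & one edge, of type (4) or (5), index $d$\\
$b_k$ & entering & $d-1$ edges of type (2) and one of type (4), index $1$
\end{tabular}
\end{center}
In each row the indices add up to $d$, so the Bass--Serre tree is $D$. Let $\Lambda$ be the fundamental group. It preserves directions, has finite vertex stabilizers and infinitely many vertex orbits, and
\[
\operatorname{vol}(\Lambda,VD)=\sum_{k\ge0}(j_k+2)\,d^{-N-k}=d^{-N}\Bigl(\frac{2d}{d-1}+\sum_{k\ge0}j_kd^{-k}\Bigr)=r .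
\]

\emph{Faithfulness.} Let $K$ be the kernel of the action on $D$. Choose one edge from each step of the path $a_{0,0}\to a_{0,1}\to\dots\to a_{0,j_0}\to b_0$, and let the maximal subtree $Y_0$ contain these edges. Their maps are identities and their letters $t_e$ are trivial, so the vertex groups along the path are identified in $\Lambda$ with a single copy of $F^N$, compatibly with coordinates. In this copy, $t_\varepsilon^{-1}(x,0)t_\varepsilon=(0,x)$ for $x\in F^{N-1}$. Now $K\le\alpha_\varepsilon(F^{N-1})$, so every element of $K$ has last coordinate $0$. Since $K$ is normal, it is preserved by conjugation by $t_\varepsilon$, that is, by the shift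
\[
(x_1,\dots,x_{N-1},0)\longmapsto(0,x_1,\dots,x_{N-1}).
\]
If $K$ contained a nonzero element with last nonzero coordinate in position $p$, then $N-p$ shifts would produce an element of $K$ with nonzero last coordinate. So $K$ is trivial and $\Lambda$ is a group of automorphisms of $D$.
\end{proof}

\section{From the tree $T_{d,d}$ to the complex $X_{m,n}$}\label{sec:fiber}

\begin{proposition}\label{prop:transfer}
Let $\Lambda$ be a group of direction-preserving automorphisms of $D=T_{d,d}$ with finite vertex stabilizers. There is a subgroup $\Gamma\le\operatorname{Aut}(X_{m,n})$ and a bijection $\Gamma\backslash V(X_{m,n})\to\Lambda\backslash VD$ under which corresponding orbits have isomorphic stabilizers.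
\end{proposition}

Put $X'=X_{m',n'}$, $T'=T_{m',n'}$ and $B=BS(m',n')$. The group $B$ acts freely on $X'$ and simply transitively on its vertices, and as a group of deck transformations it permutes lines and strips and preserves the directions on $T'$. The strip of $X'$ is the strip of $X$: the map $(x,s)\mapsto(x/d,s)$ takes the vertices $(i/n',0)$, $(i/m',1)$ and the vertical edges over $\mathbb{Z}$ of $S_{m',n'}$ to the vertices $(i/n,0)$, $(i/m,1)$ and the vertical edges over $\frac1d\mathbb{Z}$ of $S_{m,n}$.

Comparing condition $(*)$ for $(m,n)$ and for $(m',n')$, we see that $X$ looks like $X'$ with every strip at a line repeated $d$ times. A strip leaving a line of $X$ should thus be a pair: a strip leaving a line of $X'$, which fixes the feet, and an edge leaving a vertex of $D$, which selects one of $d$ copies. This suggests a graph whose edges are pairs of edges of $T'$ and $D$, traversed together. To single out a connected piece of it we use heights.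

\subsection{The graph $Q$}

On a directed tree there is an integer-valued \emph{height function} on vertices that increases by $1$ along every directed edge, and it is unique up to a constant. Fix height functions $h'$ on $T'$ and $h$ on $D$; both are onto $\mathbb{Z}$, since edges leave and enter every vertex. If $g\in B$, then $h'\circ g$ is again a height function because $g$ preserves directions, so $h'(gu)=h'(u)+\chi'(g)$ for an integer $\chi'(g)$ independent of $u$, and $\chi'\colon B\to\mathbb{Z}$ is a homomorphism. In the same way $h(\lambda v)=h(v)+\chi(\lambda)$ defines a homomorphism $\chi\colon\Lambda\to\mathbb{Z}$. This is where $\Lambda$ must preserve directions.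

Let $Q$ be the directed graph whose vertices are the pairs $(u,v)\in VT'\times VD$ with $h'(u)=h(v)$, and whose edges $(u,v)\to(u_1,v_1)$ are the pairs $(e,f)$ of edges $e\colon u\to u_1$ and $f\colon v\to v_1$. As both heights increase by $1$ along edges, every pair $(e,f)$ with $e$ leaving $u$ and $f$ leaving $v$ is an edge of $Q$ leaving $(u,v)$, and every pair with $e$ entering $u$ and $f$ entering $v$ is an edge of $Q$ entering $(u,v)$. A pair $(g,\lambda)\in B\times\Lambda$ with $\chi'(g)=\chi(\lambda)$ preserves the condition $h'(u)=h(v)$ and acts on $Q$.

\begin{lemma}\label{lem:connected}
The graph $Q$ is connected.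
\end{lemma}

\begin{proof}
Call a step of a path \emph{up} or \emph{down} according to whether it follows an edge with or against its direction. A path in $T'$ from $u$ and a path in $D$ from $v$ with the same sequence of ups and downs form a path in $Q$ from $(u,v)$. Let $(u,v)$ and $(u_1,v_1)$ be vertices of $Q$. Take a path from $u$ to $u_1$ in $T'$. Since edges leave and enter every vertex of $D$, there is a path from $v$ with the same sequence, ending at some $v_2$. So $(u,v)$ is joined to $(u_1,v_2)$. Now take a path from $v_2$ to $v_1$ in $D$, and accompany it in $T'$ by moving up and down a fixed bi-infinite directed line through $u_1$. On this line $h'$ is injective, and the motion ends at height $h(v_1)=h'(u_1)$, so it ends at $u_1$. Thus $(u_1,v_2)$ is joined to $(u_1,v_1)$.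
\end{proof}

The graph $Q$ has $n'd=n$ edges leaving and $m'd=m$ edges entering each vertex, but in general it is not a tree. If $e\ne e'$ enter the same vertex of $T'$ and $f\ne f'$ leave the same vertex of $D$, at suitable heights, then going up $(e,f)$, down $(e',f)$, up $(e',f')$ and down $(e,f')$ is a cycle of length $4$. We therefore pass to the universal cover $\pi\colon\widetilde{Q}\to Q$, a tree with the lifted directions. At each vertex $q$, the map $\pi$ is a bijection from the edges leaving (entering) $q$ to the edges leaving (entering) $\pi(q)$. Let $p'\colon\widetilde{Q}\to T'$ and $p\colon\widetilde{Q}\to D$ be the compositions of $\pi$ with the two projections. Both are onto on vertices, because $h$ and $h'$ are onto $\mathbb{Z}$. We use the standard lifting property: if $\beta$ is an automorphism of the connected graph $Q$ and $\beta\pi(q_1)=\pi(q_2)$, there is a unique automorphism $\varphi$ of $\widetilde{Q}$ with $\pi\varphi=\beta\pi$ and $\varphi(q_1)=q_2$.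

\subsection{The complex $W$}

Over each vertex $q$ of $\widetilde{Q}$ place a copy of the line $L_{p'(q)}$ of $X'$, and over each edge $\eta$ a copy of the strip $S_{p'(\eta)}$ of $X'$, attached to the copies of lines over the endpoints of $\eta$ as it is in $X'$. Call the result $W$. We write $(y,q)$ for the point $y\in L_{p'(q)}$ in the copy over $q$, and $(y,\eta)$ for the point $y\in S_{p'(\eta)}$ in the copy over $\eta$.

\begin{lemma}\label{lem:W}
The complex $W$ is isomorphic to $X_{m,n}$.
\end{lemma}

\begin{proof}
The strips of $W$ are copies of $S_{m',n'}\cong S_{m,n}$. Let $\pi(q)=(u,v)$. The edges leaving $q$ correspond to the pairs $(e,f)$ with $e$ leaving $u$ and $f$ leaving $v$, and the class of the strip over such an edge is $\rho^-(e)$, computed in $X'$. By Lemma~\ref{lem:Xstrip} applied to the coprime pair $(m',n')$, each class in $\mathbb{Z}/n'$ equals $\rho^-(e)$ for exactly one $e$ leaving $u$. There are $d$ choices for $f$, so each class occurs exactly $d$ times. For the edges entering $q$, each class in $\mathbb{Z}/m'$ equals $\rho^+(e)$ for exactly one $e$ entering $u$, and $d$ edges $f$ enter $v$. So $W$ is an $(m,n)$-strip complex over $\widetilde{Q}$, and Lemmas~\ref{lem:Xstrip} and~\ref{lem:unique}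 finish the proof.
\end{proof}

\subsection{The group $\Gamma$}

\begin{proof}[Proof of Proposition~\ref{prop:transfer}]
Let $\Gamma$ be the group, under componentwise multiplication, of all triples
\[
(g,\lambda,\varphi)\in B\times\Lambda\times\operatorname{Aut}(\widetilde{Q})\quad\text{with}\quad\chi'(g)=\chi(\lambda)\quad\text{and}\quad\pi\varphi=(g,\lambda)\pi .
\]
We keep $g$ as part of the data because it is not always determined by $\varphi$: for $m'=n'=1$ the element $a\in B$ acts trivially on $T'$. The last condition gives $p'\varphi=gp'$ and $p\varphi=\lambda p$. Hence $g$ maps $L_{p'(q)}$ to $L_{p'(\varphi(q))}$ and $S_{p'(\eta)}$ to $S_{p'(\varphi(\eta))}$, and the formulas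
\[
(g,\lambda,\varphi)\cdot(y,q)=(gy,\varphi(q)),\qquad(g,\lambda,\varphi)\cdot(y,\eta)=(gy,\varphi(\eta))
\]
define an action of $\Gamma$ on $W$ by cellular automorphisms; they respect the attaching maps because $g$ is an automorphism of $X'$. The vertices of $W$ are the pairs $(x,q)$ with $x$ a vertex of $L_{p'(q)}$.

\emph{Faithfulness.} Suppose $(g,\lambda,\varphi)$ acts trivially. Then $g$ fixes a vertex of $X'$, so $g=1$, and $\varphi$ fixes every vertex $q$ of $\widetilde{Q}$, so $\varphi=1$. Then $\lambda p(q)=p(q)$ for all $q$, so $\lambda$ fixes every vertex of $D$, and $\lambda=1$ because $\Lambda$ acts faithfully. Thus $\Gamma\le\operatorname{Aut}(W)$, which we identify with $\operatorname{Aut}(X_{m,n})$ by Lemma~\ref{lem:W}.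

\emph{Stabilizers.} If $(g,\lambda,\varphi)$ fixes $(x,q)$, then $g=1$ as $B$ acts freely, $\varphi(q)=q$, and so $\lambda\in\Lambda_{p(q)}$. Conversely, if $\lambda\in\Lambda_{p(q)}$ then $\chi(\lambda)=0=\chi'(1)$, the pair $(1,\lambda)$ fixes $\pi(q)$, and it has exactly one lift $\varphi$ fixing $q$. So $(g,\lambda,\varphi)\mapsto\lambda$ is an isomorphism $\Gamma_{(x,q)}\to\Lambda_{p(q)}$.

\emph{Orbits.} The map $(x,q)\mapsto\Lambda p(q)$ is constant on $\Gamma$-orbits because $p\varphi=\lambda p$, and it is onto $\Lambda\backslash VD$ because $p$ is onto. To see that the induced map on orbits is injective, let $(x_1,q_1)$ and $(x_2,q_2)$ be vertices with $p(q_2)=\lambda p(q_1)$. Let $g\in B$ be the element with $gx_1=x_2$. It maps the line through $x_1$ to the line through $x_2$, so $gp'(q_1)=p'(q_2)$. Since $h'p'=hp$ on $V\widetilde{Q}$,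
\[
\chi'(g)=h'(p'(q_2))-h'(p'(q_1))=h(p(q_2))-h(p(q_1))=\chi(\lambda).
\]
So $(g,\lambda)$ acts on $Q$ and takes $\pi(q_1)$ to $\pi(q_2)$. Its lift $\varphi$ with $\varphi(q_1)=q_2$ gives an element $(g,\lambda,\varphi)\in\Gamma$ taking $(x_1,q_1)$ to $(x_2,q_2)$.
\end{proof}

\begin{remark}\label{rem:product}
For $m=n=d$ this recovers the product of Section~\ref{sec:example}. Here $T'$ is a directed line, $h'$ is a bijection, and $Q\cong D$ is already a tree, so $\varphi$ is determined by $\lambda$. The group $B$ is $\mathbb{Z}^2$ and $\chi'$ is onto with kernel $\langle a\rangle$. If $\chi'(b)=1$, then $(\lambda,k)\mapsto(a^kb^{\chi(\lambda)},\lambda)$ is an isomorphism from $\Lambda\times\mathbb{Z}$ onto $\Gamma$.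
\end{remark}

\begin{proof}[Proof of Theorems~\ref{thm:A} and~\ref{thm:B}]
Let $d\ge2$ and $r>0$. Take $\Lambda$ from Proposition~\ref{prop:ladder} and the corresponding $\Gamma$ from Proposition~\ref{prop:transfer}. Then $\Gamma$ has finite vertex stabilizers, infinitely many vertex orbits, and $\operatorname{covol}(\Gamma)=\operatorname{vol}(\Lambda,VD)=r$. By Lemma~\ref{lem:criterion} it is a non-uniform lattice of covolume $r$. Together with Proposition~\ref{prop:coprime} this proves Theorem~\ref{thm:A}.

Suppose that a lattice $\Gamma_1$ and a conjugate $g\Gamma_2g^{-1}$ of a lattice $\Gamma_2$ are commensurable, their intersection having indices $k_1$ and $k_2$. The map $x\mapsto gx$ matches orbits and stabilizers of $\Gamma_2$ with those of $g\Gamma_2g^{-1}$, so the covolumes agree, and Lemma~\ref{lem:index} gives $k_1\operatorname{covol}(\Gamma_1)=k_2\operatorname{covol}(\Gamma_2)$. Thus the ratio of the covolumes is rational. The cosets of $\mathbb{Q}_{>0}$ in the multiplicative group $\mathbb{R}_{>0}$ are countable, so there are uncountably many of them. Choosing one $r$ in each coset and a non-uniform lattice of covolume $r$ gives the required family.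
\end{proof}

Covolume separates these lattices up to commensurability and conjugation in $G$; the argument says nothing about whether they are abstractly commensurable to one another.

\section{Finitely generated lattices are uniform}\label{sec:fg}

Let $d\ge2$ and let $\Gamma$ be a lattice in $G$. The hypothesis on $d$ is used only through $m+n\ge3$, which by Lemma~\ref{lem:tree} gives an action of $\Gamma$ on the tree $T$; for $d=1$ there are no non-uniform lattices to distinguish. We identify vertices of $T$ with lines and edges with strips. The group $\operatorname{Aut}(L)$ of cellular automorphisms of a line $L$ is the infinite dihedral group of maps $y\mapsto\pm y+c$, $c\in\mathbb{Z}$; the translations form a torsion-free subgroup of index $2$.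

The substantial implication is (ii)$\Rightarrow$(i). Finite generation gives an invariant subtree $T_0\subseteq T$ with finite quotient, and we must show that $T_0=T$. Outside $T_0$ the tree branches, and we expect the lines there to carry too much volume. The stabilizers of the action on $T$ turn out to be infinite, so volume cannot be measured by their orders. We measure it line by line instead. For a line $L$ put
\[
w(L)=\operatorname{vol}(\Gamma_L,V(L))>0 .
\]
This depends only on the $\Gamma$-orbit of $L$. Each vertex $x$ lies on one line $L$, so $\Gamma_x\le\Gamma_L$, and two vertices of $L$ in the same $\Gamma$-orbit are in the same $\Gamma_L$-orbit. Therefore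
\begin{equation}\label{eq:sumw}
\operatorname{covol}(\Gamma)=\sum_{L\in\Gamma\backslash VT}w(L),
\end{equation}
and in particular every $w(L)$ is finite.

\begin{lemma}\label{lem:translation}
For every line $L$ the group $\Gamma_L$ is infinite. Every infinite subgroup $H\le\Gamma_L$ contains an element $\tau$ acting on $L$ as a nontrivial translation, and $\langle\tau\rangle$ has finite index in $\Gamma_L$. In particular $\Gamma_L\backslash V(L)$ is finite.
\end{lemma}

\begin{proof}
If $\Gamma_L$ were finite, it would have infinitely many orbits on $V(L)$, each contributing at least $1/|\Gamma_L|$ to $w(L)$, contrary to $w(L)<\infty$. The kernel $K_L$ of $\Gamma_L\to\operatorname{Aut}(L)$ lies in a vertex stabilizer, so it is finite. Hence an infinite subgroup $H$ has infinite image, which meets the index-$2$ subgroup of translations nontrivially. If $\tau$ translates by $c\ne0$, its image generates a subgroup of index $2|c|$ in $\operatorname{Aut}(L)$, so $[\Gamma_L:\langle\tau\rangle]\le2|c|\,|K_L|$. Finally $\langle\tau\rangle$ has $|c|$ orbits on $V(L)$.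
\end{proof}

We now compare the weights of adjacent lines. For a strip $S$ at a line $L$, let $\kappa(L,S)=n$ if $S$ leaves $L$ and $\kappa(L,S)=m$ if $S$ enters $L$; this is the number of edges of $L$ per unit of the coordinate $x$ on $S$. Let $i(L,S)$ be the number of strips in the $\Gamma_L$-orbit of $S$, which is at most $m+n$.

\begin{lemma}\label{lem:balance}
If the strip $S$ joins the lines $L$ and $L'$, then
\begin{equation}\label{eq:balance}
\frac{i(L,S)\,w(L)}{\kappa(L,S)}=\frac{i(L',S)\,w(L')}{\kappa(L',S)} .
\end{equation}
\end{lemma}

\begin{proof}
Let $H=\Gamma_L\cap\Gamma_{L'}$. Since $T$ is a tree, $H$ is the stabilizer of $S$ in $\Gamma_L$ and also in $\Gamma_{L'}$, so it has index $i(L,S)$ in $\Gamma_L$ and $i(L',S)$ in $\Gamma_{L'}$. By Lemma~\ref{lem:translation}, $H$ is infinite and contains an element $\tau$ that acts on $L$ as a nontrivial translation and generates a subgroup $H_0$ of finite index in $H$. The element $\tau$ preserves $S$ and each of its sides, so by Lemma~\ref{lem:extend} it acts on $S$ as $(x,s)\mapsto(x+\delta,s)$; replacing $\tau$ by its inverse if necessary, $\delta>0$. Then $H_0$ acts freely on $V(L)$ with $\kappa(L,S)\delta$ orbits and freely on $V(L')$ with $\kappa(L',S)\delta$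 orbits. Lemma~\ref{lem:index} gives
\[
\kappa(L,S)\,\delta=[\Gamma_L:H_0]\,w(L)=i(L,S)\,[H:H_0]\,w(L),
\]
and the same equation with $L'$ in place of $L$. Both sides of \eqref{eq:balance} equal $\delta/[H:H_0]$.
\end{proof}

As a check, take $\Gamma=BS(m,n)$. The stabilizer of a line acts on it as the full group of translations, so $w(L)=1$, and in the notation of the proof of Lemma~\ref{lem:Xstrip} it permutes the parameters $c\in\mathbb{Z}/n$ of the leaving strips transitively, as well as the parameters in $\mathbb{Z}/m$ of the entering ones. So $i=\kappa$, and both sides of \eqref{eq:balance} are $1$.

\begin{lemma}\label{lem:minimal}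
The only nonempty $\Gamma$-invariant subtree of $T$ is $T$ itself.
\end{lemma}

\begin{proof}
Let $T_0\ne T$ be a nonempty invariant subtree, and let $V_k$ be the set of vertices at distance $k$ from $T_0$. Each $V_k$ is $\Gamma$-invariant, and $V_1$ is nonempty. A line $L\in V_k$ with $k\ge1$ has a unique neighbor in $V_{k-1}$, its \emph{parent}; its other neighbors, its \emph{children}, lie in $V_{k+1}$. Put $\Omega_k=\sum_{L\in\Gamma\backslash V_k}w(L)$. We claim that $\Omega_{k+1}\ge\Omega_k$ for $k\ge1$.

The parent map $V_{k+1}\to V_k$ commutes with $\Gamma$. Hence the $\Gamma$-orbits in $V_{k+1}$ that lie over the orbit of $L\in V_k$ correspond bijectively to the $\Gamma_L$-orbits of children of $L$. Let $L'$ be a child of $L$, joined to it by the strip $S$. The group $\Gamma_{L'}$ fixes the parent $L$, so $i(L',S)=1$, and \eqref{eq:balance} becomes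
\[
w(L')=i(L,S)\,w(L)\,\frac{\kappa(L',S)}{\kappa(L,S)} .
\]
The ratio $\kappa(L',S)/\kappa(L,S)$ is $m/n$ if $S$ leaves $L$ and $n/m$ if $S$ enters $L$. It is constant on $\Gamma_L$-orbits of children: directions are preserved if $m\ne n$, and the ratio is $1$ if $m=n$. Since $i(L,S)$ is the size of the orbit of $L'$, the sum of $w(L')$ over the $\Gamma_L$-orbits of children equals $w(L)$ times the sum of the ratios over all children. If the strip from $L$ to its parent enters $L$, there are $n$ children across leaving strips and $m-1$ across entering strips; if it leaves $L$, the numbers are $n-1$ and $m$. The sum of the ratios is accordingly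
\[
n\cdot\frac mn+(m-1)\cdot\frac nm\ge m\ge1\qquad\text{or}\qquad(n-1)\cdot\frac mn+m\cdot\frac nm\ge n\ge1 .
\]
Summing over $L\in\Gamma\backslash V_k$ proves the claim. Thus $\Omega_k\ge\Omega_1>0$ for all $k\ge1$, and \eqref{eq:sumw} gives $\operatorname{covol}(\Gamma)\ge\sum_{k\ge1}\Omega_k=\infty$, a contradiction.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:C}]
By Lemma~\ref{lem:criterion}, (i) means that $\Gamma\backslash V(X)$ is finite.

(i)$\Rightarrow$(ii). Let $R$ be a finite set of representatives of the vertex orbits, and let $\Sigma$ be the set of $\gamma\in\Gamma$ such that some vertex of $\gamma R$ is equal or adjacent to some vertex of $R$. It is finite because $X$ is locally finite and vertex stabilizers are finite. Let $\Gamma'=\langle\Sigma\rangle$. A neighbor of a vertex of $R$ lies in $\gamma R$ for some $\gamma$, and then $\gamma\in\Sigma$; so $\Gamma'R$ contains all neighbors of its elements, and $\Gamma'R=V(X)$ by connectedness. Given $\gamma\in\Gamma$ and $x\in R$, we have $\gamma x\in\gamma'R$ with $\gamma'\in\Gamma'$, so $\gamma'^{-1}\gamma\in\Sigma$ and $\gamma\in\Gamma'$.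

(i)$\Rightarrow$(iii). Let $M=\max_x|\Gamma_x|$, which is finite as there are finitely many orbits, and let $\Phi\le\Gamma$ be finite. A finite group acting on a tree fixes a vertex or the midpoint of an edge, so a subgroup of index at most $2$ in $\Phi$ preserves a line $L$. Its image in $\operatorname{Aut}(L)$ meets the translations trivially, hence has order at most $2$, and the kernel lies in $\Gamma_x$ for $x\in V(L)$. So $|\Phi|\le4M$.

(iii)$\Rightarrow$(i). The groups $\Gamma_x$ are finite subgroups, so their orders are bounded, the terms of the convergent series $\operatorname{covol}(\Gamma)$ are bounded below, and there are finitely many terms.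

(ii)$\Rightarrow$(i). Let $\Gamma=\langle g_1,\dots,g_k\rangle$, let $u\in VT$, and let $P$ be the finite subtree spanned by $u,g_1u,\dots,g_ku$. The trees $P$ and $g_jP$ share the vertex $g_ju$, and $P$ and $g_j^{-1}P$ share the vertex $u$. Hence for $\gamma=\sigma_1\cdots\sigma_l$ with each $\sigma_i$ a generator or its inverse, consecutive terms of $P,\sigma_1P,\sigma_1\sigma_2P,\dots,\gamma P$ intersect. So the union of all $\gamma P$ is an invariant subtree, and it equals $T$ by Lemma~\ref{lem:minimal}. Thus there are finitely many $\Gamma$-orbits of lines, and by Lemma~\ref{lem:translation} each line contains finitely many orbits of vertices. So $\Gamma\backslash V(X)$ is finite.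

For the final assertions, let $\Gamma$ be non-uniform. It is not finitely generated, by (ii). If it had a torsion-free subgroup $\Gamma_0$ of finite index $k$, a finite subgroup would meet $\Gamma_0$ trivially, so its elements would lie in distinct cosets of $\Gamma_0$ and its order would be at most $k$, contrary to (iii). Finally, a group is finitely generated if and only if a given subgroup of finite index is, so finite generation is invariant under abstract commensurability, and uniform lattices are finitely generated.
\end{proof}

The finiteness of the covolume is essential in (ii)$\Rightarrow$(i) and (iii)$\Rightarrow$(i): the trivial subgroup of $G$ is discrete and satisfies (ii) and (iii), but has infinitely many vertex orbits.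

\begin{thebibliography}{9}

\bibitem{Forester}
Max Forester, \emph{Incommensurable lattices in Baumslag-Solitar complexes}, arXiv:2207.14703 (2022).

\bibitem{Raghunathan}
Raghunathan, \emph{Discrete Subgroups of Lie Groups}.

\end{thebibliography}
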